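# Hochschild homology and loop spaces of quotients by $GL_n$ in characteristic $p$

Throughout, $p$ is a prime and $k=\mathbb F_p$. We write $\pi_i=H^{-i}$, so $V[i]$ sits in homological degree $i$ and $H^0(M[i])=H^i(M)$. For an affine group scheme $H$ over $k$ and a representation $V$, $H^i(H,V)$ is rational (Hochschild) cohomology: the cohomology of the cobar complex with terms $V\otimes\mathcal O(H)^{\otimes m}$, equivalently the $i$-th derived functor of $V\mapsto V^H$. For a finite constant group this is ordinary group cohomology.

## 1. The stack $\operatorname{Spec}\mathbb F_p[x]/(x^p)\times B(\mathbb Z/p)$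

Let $n\ge 2$ and take inside $GL_n$ the subgroup
$$H=\{1+aE_{12}: a\in\mathbb F_p\}.$$
Since $E_{12}^2=0$, we have $(1+aE_{12})(1+bE_{12})=1+(a+b)E_{12}$, so $H\cong\mathbb Z/p$ is a finite constant closed subgroup scheme. Put
$$A=\mathbb F_p[x]/(x^p),\qquad Z=\operatorname{Spec}A,\qquad \mathcal X=Z\times BH .$$

Two computations about this stack carry the whole talk, and they are almost the same computation.

**Cohomology of $H$.** Let $\sigma$ generate $H$ and put $t=\sigma-1$. Then $kH=k[\sigma]/(\sigma^p-1)=k[t]/(t^p)$, and $k=kH/(t)$ has the free resolution
$$\cdots\xrightarrow{\ t\ }kH\xrightarrow{\,t^{p-1}\,}kH\xrightarrow{\ t\ }kH\to k .$$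
Apply $\mathrm{Hom}_{kH}(-,k)$. As $t$ acts by $0$ on $k$ and $p-1\ge1$, all differentials become $0$. Hence
$$H^i(H,k)\cong k\quad\text{for all } i\ge 0. \tag{1}$$

**Hochschild homology of $A$.** By definition $HH_i(A/k)=\pi_i(A\otimes^{\mathbf L}_{A\otimes A}A)=\mathrm{Tor}_i^{A\otimes A}(A,A)$. Put $u=x\otimes1-1\otimes x$. Then $u^p=x^p\otimes1-1\otimes x^p=0$. More precisely, $k[x,y]=k[x,u]$ with $u=x-y$, and the ideal $(x^p,y^p)$ equals $(x^p,u^p)$ because $u^p=x^p-y^p$. So $A\otimes A=\Lambda:=A[u]/(u^p)$, and multiplication $\Lambda\to A$ sends $u\mapsto0$. The free resolution
$$\cdots\xrightarrow{\ u\ }\Lambda\xrightarrow{\,u^{p-1}\,}\Lambda\xrightarrow{\ u\ }\Lambda\to A$$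
becomes, after $\otimes_\Lambda A$, a complex with zero differentials. Hence
$$HH_i(A/k)\cong A\neq0\quad\text{for all } i\ge0. \tag{2}$$

Now combine them. A class in $HH_i(A/k)$ has homological degree $i$, and a class in $H^i(H,k)$ has cohomological degree $i$. The product of the two has degree $0$, for every $i$. So infinitely many contributions collect in degree $0$, and it matters whether they collect as a direct sum or as the product
$$P=\prod_{i\ge0}HH_i(A/k)\otimes_kH^i(H,k). \tag{3}$$
The direct sum is countable. The product is uncountable, because it is an infinite product of nonzero groups. This stack is for distinguishing two definitions of Hochschild homology: one is always countable in degree $0$, and the other will be seen to contain $P$.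

## 2. Categorical and geometric Hochschild homology

For a derived stack $\mathcal X$ over $k$ let $\mathrm{Perf}(\mathcal X)$ and $D_{\mathrm{Qcoh}}(\mathcal X)$ be the $\infty$-categories of perfect complexes and of quasi-coherent sheaves. Quotient stacks are fppf quotients (for smooth groups these are the étale ones). If $G$ is an affine group scheme of finite type acting on an affine scheme $X=\operatorname{Spec}R$, flat descent along $X\to G\backslash X$ reads
$$D_{\mathrm{Qcoh}}(G\backslash X)=\lim_{m\in\Delta}D(R_m),\qquad R_m=\mathcal O(X\times G^m), \tag{4}$$
with flat transition maps. A complex on $G\backslash X$ is perfect when its pullback to $X$ is.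

**Definition (categorical side).** $HH(\mathcal X,k)=HH(\mathrm{Perf}(\mathcal X),k)=|N^{cyc}_{/k}\mathrm{Perf}(\mathcal X)|\in D(k)$, the geometric realization of the $k$-linear cyclic nerve. It is invariant under equivalences of $k$-linear $\infty$-categories, so it may be computed on any set $S$ of representatives of the objects:
$$N^{cyc}_m=\bigoplus_{(c_0,\dots,c_m)\in S^{m+1}}\mathrm{Map}(c_0,c_1)\otimes_k\cdots\otimes_k\mathrm{Map}(c_m,c_0). \tag{5}$$

**Definition (geometric side).** The derived loop space is $\mathcal L\mathcal X=\mathcal X\times^{\mathbf L}_{\mathcal X\times_k\mathcal X}\mathcal X$, and the geometric side is $R\Gamma(\mathcal{LX},\mathcal O)\in D(k)$. A point of $\mathcal{LX}$ is a pair $(x,\gamma)$ with $x$ a point of $\mathcal X$ and $\gamma$ an automorphism of $x$. For example, $\mathcal L(BG)=G\backslash G^{ad}$, the quotient of $G$ by conjugation. The functor $R\Gamma(-,\mathcal O)$ turns colimits of derived stacks into limits in $D(k)$ and satisfies flat descent.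

There is a natural comparison map
$$HH(\mathcal X,k)\xrightarrow{\ \mathrm{comp}\ }R\Gamma(\mathcal{LX},\mathcal O),$$
obtained from the Hoyois–Scherotzke–Sibilla comparison with the Tannakian loop space (HSS17, Thm. 6.5), composed with the map from global sections of the Tannakian loop space to those of the derived loop space and with the inclusion of homotopy fixed points into all functions.

**Definition (flawless).** A derived algebraic stack $\mathcal X$ over $k$ is flawless (perfect, in the terminology of Ben-Zvi–Francis–Nadler) if it has affine diagonal and $\mathrm{Ind}(\mathrm{Perf}(\mathcal X))\to D_{\mathrm{Qcoh}}(\mathcal X)$ is an equivalence.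

In a flawless stack every perfect complex is compact. It is known that $\mathrm{comp}$ is an isomorphism when $\mathcal X$ is flawless. For $G=GL_n$ with $n\ge2$ over $\mathbb F_p$, the stacks $G\backslash X$ are usually not flawless: on $BG$ itself the structure sheaf is perfect but not compact. The question, taken from Jakub Löwit, "Equivariant $K$-theory, affine Grassmannian and perfection", arXiv:2409.18925 (2024), is whether $\mathrm{comp}$ is still an isomorphism for $\mathcal X=GL_n\backslash X$ with $X$ a quasi-compact quasi-separated $GL_n$-scheme. The answer is no: for every prime $p$ and every $n\ge2$ there is an affine $GL_n$-scheme of finite type over $\mathbb F_p$ for which $\mathrm{comp}$ is not an isomorphism.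

**Theorem A.** Let $p$ be a prime, $n\ge2$, and let $H\cong\mathbb Z/p$ and $A=\mathbb F_p[x]/(x^p)$ be as in Section 1. Let
$$X=(GL_n/H)\times\operatorname{Spec}A,$$
with $GL_n$ acting by translation on the first factor and trivially on the second. Then for $\mathcal X=GL_n\backslash X$ the map $\mathrm{comp}:HH(\mathcal X,k)\to R\Gamma(\mathcal{LX},\mathcal O)$ is not surjective on $H^0$. In fact no isomorphism between the two sides exists: $H^0$ of the categorical side is countable and $H^0$ of the geometric side is uncountable.

Nothing about the construction of $\mathrm{comp}$ enters the proof.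

## 3. Affine schemes, $B\mathbb G_m$ and $B(\mathbb Z/p)$ by hand

**An affine scheme.** For $\mathcal X=\operatorname{Spec}A$ we have $\mathcal{LX}=\operatorname{Spec}(A\otimes^{\mathbf L}_{A\otimes A}A)$, whose functions are the classical Hochschild homology of $A$. The stack is flawless, so the two sides agree.

**The stack $B\mathbb G_m$.** A representation of $\mathbb G_m$ is a $\mathbb Z$-graded vector space, so $\mathrm{Perf}(B\mathbb G_m)=\bigoplus_{d\in\mathbb Z}\mathrm{Perf}(k)$ and the categorical side is $\bigoplus_{d\in\mathbb Z}k$ in degree $0$. On the other side $\mathcal L(B\mathbb G_m)=\mathbb G_m\times B\mathbb G_m$, and its functions are $k[t,t^{-1}]$ in degree $0$, since $\mathbb G_m$ has no higher cohomology.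

**The stack $BH$, $H=\mathbb Z/p$.** This is not flawless. Consider $M=\bigoplus_{i\ge0}k[i]$ on $BH$. Its pullback to the $m$-th stage of the Čech nerve of $\mathrm{pt}\to BH$ is $\bigoplus_i\mathcal O(H)^{\otimes m}[i]$, which in $D(k)$ equals $\prod_i\mathcal O(H)^{\otimes m}[i]$ because each degree receives one contribution. Totalization commutes with products, so
$$H^0R\Gamma(BH,M)=\prod_{i\ge0}H^i(H,k),\qquad\text{whereas}\qquad \bigoplus_{i\ge0}H^0R\Gamma(BH,k[i])=\bigoplus_{i\ge0}H^i(H,k).$$
By (1) the natural map from the second to the first is not surjective. So $R\Gamma(BH,-)=R\mathrm{Hom}(\mathcal O,-)$ does not commute with direct sums, and $\mathcal O$ is perfect but not compact.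

The first thing to try is therefore a classifying stack that is not flawless, say $BH$ or $BGL_n$ itself. This does not settle the matter. For $BH$ we have $\mathcal L(BH)=H\times BH$, since $H$ is commutative, so $H^iR\Gamma(\mathcal L(BH),\mathcal O)=k^p\otimes H^i(H,k)$ has dimension $p$ for every $i\ge0$, and no infinite product appears. For $BGL_n$ we shall see in Section 8 that both sides sit in degree $0$ and that $\mathrm{comp}$ is an isomorphism. Failure of flawlessness alone does not make the map fail.

What is missing is a quasi-coherent complex with infinitely many *positive* homotopy groups, such as $M$ above, to which $R\Gamma(BH,-)$ is applied on the geometric side. Multiplying $BH$ by a scheme $Z=\operatorname{Spec}A$ supplies one: the functions on $\mathcal LZ$, with homotopy groups $HH_i(A/k)$. A smooth $Z$ is useless here, for instance $HH_i(k[x]/k)=0$ for $i>1$. By (2) the ring $A=\mathbb F_p[x]/(x^p)$ has what we need.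

## 4. An infinite product inside the functions on $\mathcal L(Z\times BH)$

**Lemma 1.** Let $A$ be a $k$-algebra of finite type, $Z=\operatorname{Spec}A$, $H$ an affine group scheme over $k$, and $\mathcal X=Z\times BH$. Then $H^0(R\Gamma(\mathcal{LX},\mathcal O))$ contains
$$\prod_{i\ge0}HH_i(A/k)\otimes_kH^i(H,k)$$
as a direct summand.

**Step 1: replace $\mathcal L(BH)$ by $BH$.** The purpose is to remove the part of the loop space that we do not need. The functor $\mathcal L$ is built from products and fiber products, so it commutes with products and $\mathcal{LX}=\mathcal LZ\times\mathcal L(BH)$. Constant loops and evaluation give maps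
$$BH\to\mathcal L(BH)\to BH,\qquad x\mapsto(x,\mathrm{id}),\quad (x,\gamma)\mapsto x,$$
with composite the identity. Multiply by $\mathcal LZ$ to get $\mathcal LZ\times BH\xrightarrow{\,i\,}\mathcal{LX}\xrightarrow{\,r\,}\mathcal LZ\times BH$ with $ri=\mathrm{id}$. Then $i^*r^*=\mathrm{id}$ on functions, so $R\Gamma(\mathcal LZ\times BH,\mathcal O)$ is a retract, hence a direct summand, of $R\Gamma(\mathcal{LX},\mathcal O)$.

**Step 2: write the functions on $\mathcal LZ\times BH$ as a totalization.** Here $\mathcal LZ=\operatorname{Spec}B$ with $B=A\otimes^{\mathbf L}_{A\otimes A}A$ and $\pi_iB=HH_i(A/k)$. The stack $\mathcal LZ\times BH$ is the colimit of the simplicial derived affine scheme $\mathcal LZ\times H^\bullet$, which is constant in the first factor. Hence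
$$R\Gamma(\mathcal LZ\times BH,\mathcal O)=\mathrm{Tot}_m\big(B\otimes_k\mathcal O(H)^{\otimes m}\big),$$
where the cosimplicial structure is that of the cobar construction on $\mathcal O(H)^{\otimes\bullet}$, tensored with $B$.

**Step 3: split $B$ and pass from sums to products.** The purpose is to compute the totalization one homotopy group of $B$ at a time. As $k$ is a field, $B\simeq\bigoplus_{i\ge0}\pi_i(B)[i]$ in $D(k)$. For a discrete vector space $V$,
$$B\otimes V\simeq\bigoplus_i(\pi_iB\otimes V)[i]\simeq\prod_i(\pi_iB\otimes V)[i];$$
the second map is an isomorphism because each homological degree receives exactly one contribution. All this is natural in $V$, so it applies to the cosimplicial vector space $V=\mathcal O(H)^{\otimes\bullet}$. Since $\mathrm{Tot}$ is a limit, it commutes with products, and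
$$R\Gamma(\mathcal LZ\times BH,\mathcal O)\simeq\prod_i\mathrm{Tot}\big(\pi_iB\otimes\mathcal O(H)^{\otimes\bullet}\big)[i].$$

**Step 4: take $H^0$.** The totalization of a cosimplicial vector space is its associated cochain complex. So $\mathrm{Tot}(\pi_iB\otimes\mathcal O(H)^{\otimes\bullet})$ is $\pi_iB$ tensored with the cobar complex of $H$, and its $j$-th cohomology is $\pi_iB\otimes H^j(H,k)$ because $\otimes_k$ is exact. The shift $[i]$ selects $j=i$ in $H^0$, which gives $\prod_i\pi_iB\otimes H^i(H,k)$. $\square$

## 5. Countability of perfect complexes and of their Hochschild homology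

We use the stable Dold–Kan correspondence in this form. For a simplicial object $Y_\bullet$ of a stable $\infty$-category, the cofiber of $sk_{m-1}\to sk_m$ is $N_m[m]$ with $N_m$ a direct summand of $Y_m$. For a cosimplicial object $Y^\bullet$, the fiber of $\mathrm{Tot}_m\to\mathrm{Tot}_{m-1}$ is $N^m[-m]$ with $N^m$ a direct summand of $Y^m$.

**Lemma 2.** Let $G$ be an affine group scheme of finite type over $k$ and $X=\operatorname{Spec}R$ an affine $G$-scheme of finite type. Then $\mathrm{Perf}(G\backslash X)$ has countably many equivalence classes of objects, and all groups $\mathrm{Ext}^j(E,F)$ with $E,F\in\mathrm{Perf}(G\backslash X)$ are countable.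

Put $\mathcal X=G\backslash X$. The ring $R$ is noetherian, so a perfect complex on $\mathcal X$ is bounded with coherent homology; this is checked on the flat cover $X$. Thus $\mathrm{Perf}(\mathcal X)\subset D^b_{coh}(\mathcal X)$, and we prove both claims for $D^b_{coh}(\mathcal X)$. The gain is that $D^b_{coh}(\mathcal X)$ is closed under truncation, so we may build objects from their homology sheaves.

**Step 1: coherent sheaves, to start the induction.** A coherent sheaf on $\mathcal X$ is a finitely generated $R$-module $M$ with a compatible coaction $\rho:M\to M\otimes_k\mathcal O(G)$. The ring $R$ is countable, being of finite type over a finite field, and noetherian. So there are countably many $M$ up to isomorphism, as cokernels of matrices over $R$. The map $\rho$ is semilinear over $R\to R\otimes\mathcal O(G)$, hence determined by the images of finitely many generators in the countable set $M\otimes\mathcal O(G)$. So each $M$ carries countably many coactions.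

**Step 2: Ext groups, to count the extensions.** Let $M,N\in D^b_{coh}(\mathcal X)$ with pullbacks $M_m,N_m$ to $X\times G^m$. By (4),
$$R\mathrm{Hom}(M,N)=\mathrm{Tot}_m\,R\mathrm{Hom}_{R_m}(M_m,N_m).$$
Each $R_m$ is a noetherian countable ring, and $M_m,N_m$ are bounded with finitely generated homology, so each $\mathrm{Ext}^j_{R_m}(M_m,N_m)$ is a finitely generated $R_m$-module, hence countable. Suppose the homology of $M$ lies in degrees $\ge a$ and that of $N$ in degrees $\le b$. By flatness the same holds for $M_m,N_m$, so $\mathrm{Ext}^j_{R_m}(M_m,N_m)=0$ for $j<-c$ with $c=b-a$, for all $m$. The fiber $F_m$ of $\mathrm{Tot}_m\to\mathrm{Tot}_{m-1}$ is a summand of the $m$-th term shifted by $[-m]$, so $H^j(F_m)=0$ for $j<m-c$, and every $H^j(F_m)$ is countable. Two consequences follow. First, $H^j(\mathrm{Tot}_m)\to H^j(\mathrm{Tot}_{m-1})$ is an isomorphism once $m>j+1+c$; the towers of cohomology groups are eventually constant, the $\lim^1$ terms vanish, and $H^j(\mathrm{Tot})=H^j(\mathrm{Tot}_m)$ for $m\gg0$. Second, $H^j(\mathrm{Tot}_m)$ is countable by finitely many long exact sequences, starting from $\mathrm{Tot}_0=R\mathrm{Hom}_{R}(M_0,N_0)$. So $\mathrm{Ext}^j(M,N)$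 is countable.

**Step 3: objects, by induction on the number of nonzero homology sheaves.** Let $E\ne0$ be in $D^b_{coh}(\mathcal X)$ and $r$ the lowest degree with $\pi_rE\neq0$. From $\tau_{\ge r+1}E\to E\to\pi_r(E)[r]$ we see that $E$ is the fiber of a map
$$\pi_r(E)[r]\to(\tau_{\ge r+1}E)[1].$$
There are countably many choices for $r$, for $\pi_r(E)$ by Step 1, for $\tau_{\ge r+1}E$ by induction, and for the map by Step 2. $\square$

**Lemma 3.** Let $\mathcal C$ be a small $k$-linear $\infty$-category with countably many objects up to equivalence and countable Ext groups. Then all groups $\pi_iHH(\mathcal C)$ are countable.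

*Proof.* Take a countable set $S$ of representatives in (5). By Künneth over the field $k$, the homology of each tensor product in (5) is the tensor product of the homologies. In each degree this is a countable direct sum of tensor products of countable vector spaces over a countable field, so it is countable. The sum over $S^{m+1}$ is countable too, so $N_m^{cyc}$ has countable homology. The realization is the sequential colimit of its skeleta, and the cofiber of $sk_{m-1}\to sk_m$ is the $m$-fold suspension of a direct summand of $N^{cyc}_m$. By induction and long exact sequences each $sk_m$ has countable homology, and so does the colimit. $\square$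

## 6. The counterexample, and every non-smooth factor

**Proof of Theorem A.**

**Step 1: identify the quotient stack.** The aim is to see that $GL_n\backslash X$ is the stack of Section 1. The finite group $H$ acts freely on the affine scheme $GL_n$ by right multiplication. Hence $GL_n/H=\operatorname{Spec}\mathcal O(GL_n)^H$ is affine of finite type and $GL_n\to GL_n/H$ is an $H$-torsor (SGA 1, V.2). So $X$ is affine of finite type, in particular quasi-compact and quasi-separated. Consider $Z\to\mathcal X=GL_n\backslash X$, $z\mapsto(eH,z)$. Its base change along $X\to\mathcal X$ is
$$GL_n\times Z\to X,\qquad (g,z)\mapsto(gH,z),$$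
an $H$-torsor, so $Z\to\mathcal X$ is a flat cover. A point of $Z\times_{\mathcal X}Z$ is a triple $(z,g,z')$ with $g\cdot(eH,z)=(eH,z')$, that is, $z=z'$ and $g\in H$. Continuing in the same way, the Čech nerve is $Z\times H^\bullet$, the bar construction of $H$ times the constant $Z$. Hence $\mathcal X\simeq Z\times BH$.

**Step 2: the geometric side is uncountable.** By Lemma 1, $H^0(R\Gamma(\mathcal{LX},\mathcal O))$ contains the product $P$ of (3). By (1) and (2) every factor of $P$ is nonzero, so $P$ is uncountable.

**Step 3: the categorical side is countable.** Lemma 2 with $G=GL_n$ shows that $\mathrm{Perf}(\mathcal X)$ satisfies the hypotheses of Lemma 3, and Lemma 3 shows that $H^0(HH(\mathcal X,k))$ is countable.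

**Step 4: conclude.** A map from a countable set to an uncountable set is not surjective, so $\mathrm{comp}$, which goes from the categorical to the geometric side, is not surjective on $H^0$. Since the two $H^0$ have different cardinality, no isomorphism exists at all. $\blacksquare$

The nilpotents of $A$ are not needed. The only input from $A$ is that $HH_i(A/k)\ne0$ for infinitely many $i$.

**Theorem A′.** Let $n\ge2$ and let $H\cong\mathbb Z/p\subset GL_n$ be as above. For every non-smooth affine $\mathbb F_p$-scheme $Z=\operatorname{Spec}A$ of finite type, the comparison map fails to be an isomorphism for $X=(GL_n/H)\times Z$.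

*Proof.* We use a theorem of Avramov–Vigué-Poirrier (*Hochschild homology criteria for smoothness*, IMRN 1992, no. 1, 17–25): if $A$ is a commutative algebra of finite type over a field $k$ and $HH_i(A/k)=0$ for some positive even $i$ and for some positive odd $i$, then $A$ is smooth. So for our non-smooth $A$, either $HH_i(A/k)\ne0$ for all positive even $i$, or $HH_i(A/k)\neq0$ for all positive odd $i$. With (1), infinitely many factors of the product in Lemma 1 are nonzero, so that product is uncountable. Step 1 of the previous proof applies to any affine $Z$ of finite type and gives $GL_n\backslash X\simeq Z\times BH$; then Lemmas 1, 2 and 3 apply as before. $\square$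

For example, let $A=k[x,y,z]/(xy-z^2)$. The partial derivatives $y,x,-2z$ vanish simultaneously on $xy=z^2$ only at the origin, in every characteristic, and they all vanish there. So $Z$ is a non-smooth hypersurface whose singular locus has codimension $2$, and it is normal by Serre's criterion. The scheme $X$ is then normal as well: the $H$-torsor $GL_n\times Z\to X$ is étale and surjective, and $GL_n\times Z$ is smooth over the normal scheme $Z$.

## 7. Which groups $G$ work for all affine $G$-schemes

**Definition.** An affine group scheme $G$ of finite type over a field is linearly reductive if $V\mapsto V^G$ is exact on representations.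

Tori are linearly reductive: representations are spaces graded by the character group and invariants are the degree-$0$ part. For the same reason $\mu_p$ is linearly reductive, with grading by $\mathbb Z/p$. A finite constant group of order prime to the characteristic is linearly reductive by Maschke. Conversely, let $\Gamma$ be a finite constant group with $p$ dividing $|\Gamma|$. The augmentation $k\Gamma\to k$ is surjective, but $(k\Gamma)^\Gamma$ is spanned by $\sum_{\gamma}\gamma$, which maps to $|\Gamma|=0$; so $\Gamma$ is not linearly reductive. This works over any field of characteristic $p$.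

**Theorem B.** Let $G$ be an affine group scheme of finite type over $\mathbb F_p$. The following are equivalent:

1. $G$ is linearly reductive;
2. $G\backslash X$ is flawless for every affine $G$-scheme $X$;
3. $\mathrm{comp}$ is an isomorphism for every affine $G$-scheme $X$;
4. $\mathrm{comp}$ is an isomorphism for every affine $G$-scheme $X$ of finite type over $\mathbb F_p$.

In particular, for $GL_n$ over $\mathbb F_p$ ($n\ge1$), conditions 2–4 hold exactly for $n=1$.

### 7.1 Formal properties of linear reductivity

**Lemma 4.** Let $G$ be an affine group scheme of finite type over a field $k$.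

(a) The following are equivalent: $G$ is linearly reductive; $H^i(G,V)=0$ for all $V$ and all $i>0$; there is a $G$-invariant functional $\mathcal O(G)\to k$ with value $1$ at $1$.

(b) For a field extension $K/k$, $G$ is linearly reductive if and only if $G_K$ is.

(c) A quotient of a linearly reductive group is linearly reductive. If $N\subset G$ is a normal subgroup scheme and $N$ and $G/N$ are linearly reductive, so is $G$.

*Proof.* (a) The groups $H^i(G,-)$ are the derived functors of invariants, so they vanish for $i>0$ if invariants are exact. Conversely, $H^1=0$ gives exactness by the long exact sequence. Suppose these two conditions hold. For finite-dimensional $V,W$ we get $\mathrm{Ext}^1_G(V,W)=H^1(G,V^\vee\otimes W)=0$, so finite-dimensional representations are semisimple. Every representation is the sum of its finite-dimensional subrepresentations, so all representations are semisimple. Thus the subrepresentation $k\cdot1\subset\mathcal O(G)$ has a complement, and projecting along it gives the functional. Conversely, let $I:\mathcal O(G)\to k$ be an invariant functional with $I(1)=1$. It splits $k\subset\mathcal O(G)$ equivariantly, so $V$ is a direct summand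 of $V\otimes\mathcal O(G)$ as a representation. As $H^i(G,V\otimes\mathcal O(G))=0$ for $i>0$, also $H^i(G,V)=0$.

(b) If $I$ is a functional as in (a) for $G$, then $I\otimes K$ is one for $G_K$. Conversely, the cobar complex gives $H^i(G_K,V_K)=H^i(G,V)\otimes_kK$, so vanishing over $K$ implies vanishing over $k$.

(c) If $Q$ is a quotient of $G$, then $\mathcal O(Q)\subset\mathcal O(G)$. For a representation $V$ of $Q$ with coaction $\rho$, both $V^Q$ and $V^G$ are $\{v:\rho(v)=v\otimes1\}$, because $V\otimes\mathcal O(Q)\subset V\otimes\mathcal O(G)$. So exactness for $G$ gives exactness for $Q$. For the second claim, $V^N$ is a representation of $G/N$ and $V^G=(V^N)^{G/N}$ is a composite of exact functors. $\square$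

### 7.2 Linearly reductive groups give flawless quotients: $(1)\Rightarrow(2)\Rightarrow(3)\Rightarrow(4)$

Here $(2)\Rightarrow(3)$ is the known theorem recalled in Section 2, and $(3)\Rightarrow(4)$ is trivial. Assume (1), let $X$ be affine and $\mathcal X=G\backslash X$.

**Step 1: the diagonal is affine.** The base change of $\mathcal X\to\mathcal X\times\mathcal X$ along the cover $X\times X$ is $G\times X\to X\times X$, $(g,x)\mapsto(x,gx)$, a morphism between affine schemes.

**Step 2: $R\Gamma(BG,-)$ is $t$-exact.** This is the point where linear reductivity enters. We claim that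
$$\pi_iR\Gamma(BG,M)=(\pi_iM)^G\quad\text{for all }M\in D_{\mathrm{Qcoh}}(BG),\ i\in\mathbb Z, \tag{6}$$
via the natural map that sends a class $\mathcal O[i]\to M$ to the invariant element it gives in $\pi_iM$. Write $M_m$ for the pullback of $M$ to $G^m$, so that $R\Gamma(BG,M)=\mathrm{Tot}_mM_m$; in particular $R\Gamma$ is left $t$-exact.

If $M$ is in the heart, $R\Gamma(BG,M)$ is computed by the cobar complex, and (6) is Lemma 4(a). If $M$ is bounded with lowest nonzero homology in degree $r$, use the fiber sequence $\tau_{\ge r+1}M\to M\to\pi_r(M)[r]$: by induction $R\Gamma(\tau_{\ge r+1}M)$ lives in degrees $\ge r+1$ and satisfies (6), while $R\Gamma(\pi_r(M)[r])=(\pi_rM)^G[r]$, and the long exact sequence gives (6) for $M$. If the homology of $M$ is only bounded above, fix $i$ and choose $m$ with $i\ge-m$. The cofiber of $\tau_{\ge-m}M\to M$ is $\tau_{<-m}M$, and $R\Gamma(\tau_{<-m}M)$ lives in degrees $<-m$, so $\pi_iR\Gamma(\tau_{\ge-m}M)=\pi_iR\Gamma(M)$; the left side is covered by the bounded case.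

For general $M$, the pullbacks are flat, so $(\tau_{\le s}M)_m=\tau_{\le s}(M_m)$, and $M_m=\lim_s\tau_{\le s}(M_m)$ in $D(k)$. Limits commute with limits, so $R\Gamma(BG,M)=\lim_sR\Gamma(BG,\tau_{\le s}M)$. The fiber of $R\Gamma(\tau_{\le s+1}M)\to R\Gamma(\tau_{\le s}M)$ is $R\Gamma(\pi_{s+1}(M)[s+1])$, which lives in degree $s+1$ only. So for fixed $i$ the groups $\pi_iR\Gamma(\tau_{\le s}M)$ are constant, equal to $(\pi_iM)^G$, for $s\ge i$. The $\lim^1$ terms vanish, and (6) follows.

**Step 3: perfect complexes on $\mathcal X$ are compact.** The map $q:\mathcal X\to BG$ is affine, since its base change to $\mathrm{pt}$ is $X\to\mathrm{pt}$. Hence $q_*$ is $t$-exact, conservative, and commutes with direct sums. Invariants commute with direct sums, because $V^G$ is the kernel of $v\mapsto\rho(v)-v\otimes1$. So (6) shows that $R\Gamma(\mathcal X,-)=R\Gamma(BG,q_*-)$ commutes with direct sums. For $P$ perfect, $R\mathrm{Hom}(P,-)=R\Gamma(\mathcal X,P^\vee\otimes-)$ commutes with direct sums, that is, $P$ is compact.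

**Step 4: there are enough perfect complexes.** For a finite-dimensional representation $V$ put $E_V=q^*V\in\mathrm{Perf}(\mathcal X)$. By adjunction and (6),
$$\pi_iR\mathrm{Hom}(E_V,M)=\pi_iR\Gamma(BG,V^\vee\otimes q_*M)=\mathrm{Hom}_G(V,\pi_iq_*M).$$
If this vanishes for all $V$ and $i$, then $\pi_iq_*M=0$ for all $i$, because every representation is a union of finite-dimensional ones; so $q_*M=0$ and $M=0$. Thus the compact objects $E_V$ generate $D_{\mathrm{Qcoh}}(\mathcal X)$. Its compact objects form the thick subcategory generated by the $E_V$, which lies in $\mathrm{Perf}(\mathcal X)$. With Step 3, compact equals perfect, and $\mathrm{Ind}(\mathrm{Perf}(\mathcal X))\simeq D_{\mathrm{Qcoh}}(\mathcal X)$. This proves (2).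

### 7.3 Finite subgroups detect linear reductivity

To prove $(4)\Rightarrow(1)$ we need, inside a group that is not linearly reductive, something to play the role of $\mathbb Z/p\subset GL_n$.

**Lemma 5.** Let $G$ be an affine group scheme of finite type over $\mathbb F_p$. If all finite closed subgroup schemes of $G$ are linearly reductive, then $G$ is linearly reductive.

**Step 1: $G(\overline{\mathbb F}_p)$ has no element of order $p$.** For $q=p^e$, the group $G(\mathbb F_q)\subset G(\overline{\mathbb F}_p)$ is finite and Frobenius-stable. Hence it is the set of geometric points of a reduced finite closed subscheme $\Gamma_q\subset G$, which is étale since $\mathbb F_p$ is perfect. As $\Gamma_q\times\Gamma_q$ is reduced, multiplication and inversion can be checked on geometric points, so $\Gamma_q$ is a subgroup scheme. By hypothesis it is linearly reductive, so its base change to $\overline{\mathbb F}_p$, the constant group $G(\mathbb F_q)$, is linearly reductive by Lemma 4(b). By the converse of Maschke's theorem checked above, $p\nmid|G(\mathbb F_q)|$. Now $G(\overline{\mathbb F}_p)=\bigcup_qG(\mathbb F_q)$ is a torsion group without elements of order $p$.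

**Step 2: $G_{red}$ is linearly reductive.** As $\mathbb F_p$ is perfect, $G_{red}$ is a smooth subgroup. Work over $\overline{\mathbb F}_p$. In a matrix embedding a unipotent element $1+N$ satisfies $(1+N)^{p^r}=1+N^{p^r}=1$ for $r\gg0$, so it has $p$-power order. By Step 1, $G^0_{red}$ has no nontrivial unipotent elements. Its Borel subgroups are connected and solvable with trivial unipotent part, so they are tori, hence nilpotent, hence equal to $G^0_{red}$ (Humphreys, *Linear Algebraic Groups*, 21.4). So $G_{red}^0$ is a torus. If $p$ divided $|G_{red}/G^0_{red}|$, choose $g\in G(\overline{\mathbb F}_p)$ that maps to an element of order $p$. Then $g$ is torsion of order divisible by $p$, and a power of $g$ has order $p$, a contradiction. So over $\overline{\mathbb F}_p$ the group $G_{red}$ is an extension of a finite constant group of order prime to $p$ by a torus. It is linearly reductive over $\overline{\mathbb F}_p$ by Lemma 4(c), and over $\mathbb F_p$ by Lemma 4(b).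

**Step 3: get from $G_{red}$ to $G$ with Frobenius kernels.** Since $G$ is defined over $\mathbb F_p$, the $r$-th power of Frobenius is a homomorphism $F^r:G\to G$ with comorphism $f\mapsto f^{p^r}$. Let $G_{(r)}$ be its kernel. Its coordinate ring is generated by finitely many elements of the augmentation ideal whose $p^r$-th powers vanish, so $G_{(r)}$ is finite, and by hypothesis it is linearly reductive. The quotient $G/G_{(r)}$ is the image of $F^r$, with coordinate ring the image of the comorphism,
$$\mathcal O(G/G_{(r)})=\{f^{p^r}:f\in\mathcal O(G)\}\subset\mathcal O(G).$$
Let $\mathfrak n$ be the nilradical of $\mathcal O(G)$, which is a nilpotent ideal. Take $r$ so large that $f^{p^r}=0$ for all $f\in\mathfrak n$. If $f^{p^r}\in\mathfrak n$, then $f\in\mathfrak n$ and so $f^{p^r}=0$. Therefore $\mathcal O(G/G_{(r)})$ meets $\mathfrak n$ only in $0$: it is reduced, and the composite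
$$\mathcal O(G/G_{(r)})\subset\mathcal O(G)\to\mathcal O(G)/\mathfrak n=\mathcal O(G_{red})$$
is injective. A homomorphism of affine group schemes over a field that is injective on coordinate rings is a quotient map. So $G/G_{(r)}$ is a quotient of $G_{red}$, hence linearly reductive by Step 2 and Lemma 4(c). By Lemma 4(c) again, applied to $G_{(r)}\subset G$, the group $G$ is linearly reductive. $\square$

**Lemma 6.** If $H$ is a finite group scheme over a field $k$ and is not linearly reductive, then $H^i(H,k)\ne0$ for infinitely many $i$.

*Proof.* Suppose $H^i(H,k)=0$ for $i\gg0$; we show that $H$ is linearly reductive. By Friedlander–Suslin (*Cohomology of finite group schemes over a field*, Invent. Math. 127 (1997), Thm. 1.1), $H^*(H,k)$ is a finitely generated algebra, and $H^*(H,M)$ is a finitely generated module over it for every finite-dimensional $M$. Under our assumption $H^*(H,k)$ is finite-dimensional, so $H^i(H,M)=0$ for $i\gg0$, for each finite-dimensional $M$.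

Let $kH=\mathcal O(H)^\vee$, a finite-dimensional algebra whose finite-dimensional modules are the finite-dimensional representations of $H$. There are finitely many pairs $(S,T)$ of simple modules, so some $d$ satisfies $\mathrm{Ext}^i_{kH}(S,T)=H^i(H,\mathrm{Hom}_k(S,T))=0$ for all $i>d$ and all such pairs. Hence every simple module, and then every finite-dimensional module, has projective dimension at most $d$.

The algebra $kH$ is Frobenius (Larson–Sweedler), hence self-injective, so finite-dimensional projective modules are injective. Let $0\to P_e\to P_{e-1}\to\cdots\to P_0\to M\to0$ be a finite resolution of a finite-dimensional module by finite-dimensional projectives. If $e\ge1$, then $P_e$ is injective, the first map splits, and the resolution can be shortened, with $P_{e-1}$ replaced by the projective $P_{e-1}/P_e$. Repeating, $M$ is projective. So all finite-dimensional modules are projective and $kH$ is semisimple. Every representation of $H$ is a sum of finite-dimensional ones, hence semisimple. So every surjection of representations splits, and invariants are exact. $\square$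

### 7.4 The implication $(4)\Rightarrow(1)$

Suppose $G$ is not linearly reductive. By Lemma 5 there is a finite closed subgroup scheme $H\subset G$ that is not linearly reductive, and by Lemma 6, $H^i(H,k)\ne0$ for infinitely many $i$. Let $A=\mathbb F_p[x]/(x^p)$ and
$$X=(G/H)\times\operatorname{Spec}A,$$
where $G$ acts by translation on the first factor and trivially on the second. Here $G/H$ is affine of finite type and $G\to G/H$ is an $H$-torsor (SGA 3, V, Thm. 4.1). Exactly as in Step 1 of the proof of Theorem A, now with a possibly non-constant $H$ and an fppf torsor, the map $z\mapsto(eH,z)$ is a flat cover of $G\backslash X$ with Čech nerve $\operatorname{Spec}A\times H^\bullet$. Therefore $\mathcal X:=G\backslash X\simeq\operatorname{Spec}A\times BH$. By (2), $HH_i(A/k)\ne0$ for all $i\ge0$, so infinitely many factors of the product in Lemma 1 are nonzero and $H^0(R\Gamma(\mathcal{LX},\mathcal O))$ is uncountable. By Lemmas 2 and 3, $H^0(HH(\mathcal X,k))$ is countable. So $\mathrm{comp}$ is not an isomorphism for $X$, and (4) fails.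

For the last sentence of the theorem: $GL_1=\mathbb G_m$ is linearly reductive, so all conditions hold for $n=1$. For $n\ge2$ condition 4 fails by Theorem A, hence so do the equivalent conditions 2 and 3. $\blacksquare$

## 8. The classifying stack $BGL_n$

In contrast with Theorem A, the point itself causes no trouble, although $BGL_n$ is not flawless for $n\ge2$. This is the only place where something about $\mathrm{comp}$ is used, namely its compatibility with Chern characters:

$$\text{for a vector bundle } V \text{ on } \mathcal X,\quad \mathrm{comp}(\mathrm{ch}(V))\ \text{ is the function }\ (x,\gamma)\mapsto\mathrm{tr}(\gamma\,|\,x^*V)\ \text{ on }\mathcal{LX}, \tag{7}$$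

where $\mathrm{ch}(V)\in HH_0$ is the class of $\mathrm{id}_V\in N_0^{cyc}$.

**Theorem C.** For $X=\mathrm{pt}$ and all $n\ge1$ and $p$, $\mathrm{comp}$ is an isomorphism for $BGL_n$. Both sides are concentrated in degree $0$ and are isomorphic to $\mathcal O(GL_n)^{GL_n}$.

Let $G=GL_n$, $T$ the diagonal torus, $W=S_n$, $X(T)$ the character group, and $R^+$ the positive roots. References are to Jantzen, *Representations of Algebraic Groups*, and we follow its convention that $B=T\ltimes U$ is the Borel subgroup with *negative* roots, here the lower triangular matrices. For dominant $\lambda$ put $\nabla(\lambda)=H^0(\lambda)=\mathrm{ind}_B^G\lambda$ and $\lambda^*=-w_0\lambda$, and let $\Delta(\lambda)$ be the Weyl module, so $\Delta(\lambda)^\vee=\nabla(\lambda^*)$. The textbook facts we use are these: all weights of $\nabla(\lambda)$ and $\Delta(\lambda)$ are $\le\lambda$; the weight $\lambda$ has multiplicity one in each; $\Delta(\lambda)$ is generated by its weight-$\lambda$ line and has simple head $L(\lambda)$. For $G=GL_2$ with standard representation $V$, $\nabla((r,0))=S^rV$, and $\Delta((r,0))$ is the $r$-th divided power. For $p=2$ the module $S^2V$ is not simple: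 the span of $x^2,y^2$ is a submodule, with quotient spanned by the class of $xy$, isomorphic to $\det$.

**Lemma 7.** (Compare Jantzen II.4.10.) Let $M$ be a finite-dimensional representation of $G$. If $\mathrm{Ext}^i_G(\Delta(\lambda),M)\neq0$, then $M$ has a weight $\nu'$ with $\nu'-\lambda\in\mathbb NR^+$ of height $\ge i$.

*Proof.* By duality, Kempf vanishing and Frobenius reciprocity,
$$\mathrm{Ext}^i_G(\Delta(\lambda),M)=\mathrm{Ext}^i_G(M^\vee,\nabla(\lambda^*))=\mathrm{Ext}_B^i(M^\vee,\lambda^*)=H^i(B,M\otimes\lambda^*).$$
For a finite-dimensional $B$-module $N$ we have $H^i(B,N)=H^i(U,N)^T$, because $T$ is linearly reductive. The algebra $\mathcal O(U)$ is polynomial on the matrix entries $u_{ab}$ with $a>b$. Under conjugation by $T$ these have weights $\varepsilon_b-\varepsilon_a\in R^+$, so the augmentation ideal $\mathcal O(U)_+$ has weights in $\mathbb NR^+$ of height $\ge1$. The normalized cobar complex computes $H^i(U,N)$ with terms $N\otimes\mathcal O(U)_+^{\otimes i}$. If $H^i(U,N)^T\ne0$, this term has a nonzero vector of weight $0$, so $N$ has a weight $\omega$ with $-\omega\in\mathbb NR^+$ of height $\ge i$.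

For $N=M\otimes\lambda^*$ write $\omega=\nu+\lambda^*$ with $\nu$ a weight of $M$. The map $-w_0$ preserves $\mathbb NR^+$ and heights, and it sends $-(\nu+\lambda^*)$ to $w_0\nu+w_0\lambda^*=w_0\nu-\lambda$. Take $\nu'=w_0\nu$, which is again a weight of $M$. $\square$

From Lemma 7 we draw three consequences.

- $\mathrm{Ext}^\bullet_G(\Delta(\lambda),\Delta(\mu))=0$ unless $\lambda\le\mu$: the weight $\nu'$ satisfies $\lambda\le\nu'\le\mu$.
- $\mathrm{Ext}^i_G(\Delta(\lambda),\Delta(\lambda))$ is $0$ for $i>0$, because then $\nu'=\lambda$ has difference of height $0$. For $i=0$ it is $k$, because an endomorphism is determined by its effect on the one-dimensional generating weight space.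
- $\mathrm{Ext}^i_G(\Delta(\lambda),\nabla(\lambda))$ is $0$ for $i>0$ for the same reason. For $i=0$ it is $\mathrm{Hom}_B(\Delta(\lambda),\lambda)=k$: such a map factors through the one-dimensional $\lambda$-weight space, and the projection to that space is $B$-equivariant since $B$ has negative roots, so the sum of the lower weight spaces is $B$-stable. (See also Jantzen II.4.13.)

**Step 1: the categorical side.** The goal is a basis of $HH(\mathrm{Perf}(BG))$. The category $\mathrm{Perf}(BG)$ consists of the bounded complexes with finite-dimensional cohomology, and $R\mathrm{Hom}$ computes $\mathrm{Ext}_G$. Call a finite set $\pi$ of dominant weights saturated if $\mu\in\pi$ whenever $\mu$ is dominant and $\mu\le\lambda\in\pi$. Each dominant $\lambda$ has finitely many dominant weights below it, so every finite set of dominant weights lies in a finite saturated one. Let $\mathcal C_\pi$ be the thick subcategory generated by the $\Delta(\lambda)$ with $\lambda\in\pi$. By the first two consequences of Lemma 7, $(\Delta(\lambda))_{\lambda\in\pi}$ is a full exceptional collection in $\mathcal C_\pi$, so $\mathcal C_\pi$ has a semiorthogonal decomposition with pieces equivalent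 to $\mathrm{Perf}(k)$.

The category $\mathcal C_\pi$ contains $L(\lambda)$ for all $\lambda\in\pi$, by induction on $\lambda$: the kernel of $\Delta(\lambda)\to L(\lambda)$ has composition factors $L(\mu)$ with $\mu<\lambda$, and these $\mu$ are in $\pi$. Every object of $\mathrm{Perf}(BG)$ is built by finitely many extensions and shifts from simple modules, so it lies in some $\mathcal C_\pi$. Hence $\mathrm{Perf}(BG)=\bigcup_\pi\mathcal C_\pi$, a filtered union. Hochschild homology is additive on semiorthogonal decompositions (Keller) and commutes with filtered colimits. Therefore
$$HH(\mathrm{Perf}(BG))=\bigoplus_{\lambda}k\cdot\mathrm{ch}(\Delta(\lambda)),\quad\text{in degree }0. \tag{8}$$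

**Step 2: the geometric side.** The goal is to show that the loop space has no higher cohomology. Since $\mathcal L(BG)=G\backslash G^{ad}$, we have $R\Gamma(\mathcal L(BG),\mathcal O)=R\Gamma(G,\mathcal O(G)_{conj})$. By Jantzen II.4.20, $\mathcal O(G)$ has an exhaustive ascending filtration by $G\times G$-submodules with factors $\nabla(\lambda)\otimes\nabla(\lambda^*)$. For the diagonal action, since $\nabla(\lambda^*)=\Delta(\lambda)^\vee$,
$$H^i(G,\nabla(\lambda)\otimes\nabla(\lambda^*))=\mathrm{Ext}^i_G(\Delta(\lambda),\nabla(\lambda)),$$
which is $k$ for $i=0$ and $0$ for $i>0$ by the third consequence. By induction along the filtration the submodules have no higher cohomology. Rational cohomology commutes with filtered colimits of modules, because the cobar complex does. So $R\Gamma(G,\mathcal O(G)_{conj})=\mathcal O(G)^G$, in degree $0$.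

**Step 3: a basis of $\mathcal O(G)^G$.** Permutation matrices show that restriction to $T$ maps $\mathcal O(G)^G$ to $k[T]^W$. This map is injective: over $\overline k$ the conjugates of $T$ contain the dense open set of matrices with distinct eigenvalues, and a conjugation-invariant function that vanishes on $T$ vanishes on all conjugates of $T$. The Weyl characters $\chi(\lambda)$ form a $\mathbb Z$-basis of $\mathbb Z[X(T)]^W$. Orbit sums are a basis of $\mathbb Z[X(T)]^W$ and, after reduction, of $k[T]^W$, so $k\otimes\mathbb Z[X(T)]^W=k[T]^W$, and the reductions of the $\chi(\lambda)$ form a $k$-basis of $k[T]^W$. The trace function of $\Delta(\lambda)$ restricts on $T$ to the reduction of $\chi(\lambda)$. Hence restriction is an isomorphism $\mathcal O(G)^G\cong k[T]^W$, and the trace functions of the $\Delta(\lambda)$ form a $k$-basis of $\mathcal O(G)^G$.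

**Step 4: the map.** By (7), $\mathrm{comp}$ sends the basis $\mathrm{ch}(\Delta(\lambda))$ of (8) to the basis of trace functions of Step 3. So it is an isomorphism. $\blacksquare$

The opposite orientation convention in (7), with $\gamma^{-1}$ for $\gamma$, changes nothing: the trace of $\gamma^{-1}$ on $\Delta(\lambda)$ is the trace of $\gamma$ on $\Delta(\lambda)^\vee=\nabla(\lambda^*)$, whose restriction to $T$ is the reduction of $\chi(\lambda^*)$, and these again run through a basis.

**Remark (naturality in place of (7)).** Step 4 can also be done with only the naturality of $\mathrm{comp}$ in the stack. By Theorem B, $BT$ is flawless, so $\mathrm{comp}_{BT}$ is an isomorphism. Since $\mathrm{Perf}(BT)=\bigoplus_{\chi\in X(T)}\mathrm{Perf}(k)$, its source is $\bigoplus_\chi k\cdot\mathrm{ch}(\chi)$, and its target is $\mathcal O(T)$. Naturality for the automorphisms of $BT$ given by $w\in W$ makes $\mathrm{comp}_{BT}$ equivariant for $W$, so it restricts to an isomorphism on $W$-invariants. Pullback along $BT\to BG$ sends $\mathrm{ch}(\Delta(\lambda))$ to $\sum_\mu\dim\Delta(\lambda)_\mu\,\mathrm{ch}(\mu)$. By Step 3 this identifies the categorical side for $BG$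 with the $W$-invariants in the categorical side for $BT$. Step 3 likewise identifies $\mathcal O(G)^G$ with $\mathcal O(T)^W$. Naturality for $BT\to BG$ says that under these identifications $\mathrm{comp}_{BG}$ is the restriction of $\mathrm{comp}_{BT}$ to $W$-invariants, an isomorphism.
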